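\title{Strong universality of the alternating prime zeta function in the critical strip}

\begin{abstract}
Let $p_n$ be the $n$-th prime and $P_-(s)=\sum_{n\ge1}(-1)^np_n^{-s}$. We prove that $P_-$ is strongly universal in the strip $\frac12<\operatorname{Re}s<1$: on a compact subset $K$ with connected complement, every function continuous on $K$ and holomorphic in its interior is approximated uniformly by vertical translates of $P_-$, along a set of shifts of positive lower density. In particular this holds in $\frac12<\operatorname{Re}s\le\frac23$. The strip is sharp on both sides; on the line $\operatorname{Re}s=\frac12$ the function obeys a Gaussian limit law after division by $\sqrt{\log\log T}$. The decisive estimate is a mean square bound for the tail of the series, obtained from Plancherel's theorem by grouping the primes into short windows. The method also applies to $\sum_p b_pp^{-s}$ with unimodular coefficients whose partial sums show a power saving. No unproved hypothesis is used.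
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $p_1=2<p_2=3<\cdots$ be the primes. The \emph{alternating prime zeta function} is
\[
P_-(s)=\sum_{n\ge1}(-1)^np_n^{-s}=-2^{-s}+3^{-s}-5^{-s}+7^{-s}-\cdots .
\]
We write $s=\sigma+it$, we let $p$ run over primes, and we put $a_p=(-1)^n$ for $p=p_n$, so that $P_-(s)=\sum_pa_pp^{-s}$. The partial sums of the coefficients are bounded, so the series converges locally uniformly, and defines a holomorphic function, in the half-plane $\sigma>0$ (Lemma~\ref{lem:window} recalls the argument). It converges absolutely only for $\sigma>1$.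

For measurable $E\subset[0,\infty)$ the \emph{lower density} is $\underline{\operatorname{dens}}(E)=\liminf_{T\to\infty}|E\cap[0,T]|/T$, where $|\cdot|$ is Lebesgue measure; $E$ has \emph{density} $0$ if $|E\cap[0,T]|=o(T)$.

\begin{definition}\label{def:univ}
Let $D$ be holomorphic in a half-plane $\{\sigma>\sigma_*\}$ and let $\Omega$ be a subset of that half-plane. We call $D$ \emph{strongly universal in $\Omega$} if for every compact $K\subset\Omega$ with connected complement, every $f:K\to\mathbb C$ continuous on $K$ and holomorphic in the interior of $K$, and every $\varepsilon>0$,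
\begin{equation}\label{eq:def}
\underline{\operatorname{dens}}\Big\{\tau\ge0:\ \sup_{s\in K}|D(s+i\tau)-f(s)|<\varepsilon\Big\}>0 .
\end{equation}
We call $D$ \emph{universal in $\Omega$} if this is required only for those $f$ that have no zero on $K$. Universality \emph{fails for $K$ and $f$} if \eqref{eq:def} is false for some $\varepsilon>0$.
\end{definition}

Thus one slides $K$ upward, looks at $D$ through it, and asks to see every admissible $f$ for a positive proportion of the time. The set $K$ may have empty interior; for a single point, $f$ is just a complex number. Two examples explain the shape of the definition. If $K$ is the circle $|s-s_0|=r$, whose complement is not connected, and $f(s)=1/(s-s_0)$, then $\oint_K(D(s+i\tau)-f(s))\,ds=-2\pi i$, so the supremum in \eqref{eq:def} is at least $1/r$ for every $\tau$. If $K$ is the disc $|s-s_0|\le r$, $f(s)=s-s_0$ and $\varepsilon=r$, then for each $\tau$ counted in \eqref{eq:def} Rouch\'e's theorem gives a zero of $D$ in $K+i\tau$. A function without zeros therefore cannot be strongly universal in a set containing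 a disc, and this is why there are two notions.

It is known that $P_-$ is strongly universal in $\{\frac23<\sigma<1\}$, while universality in the whole critical strip $\{\frac12<\sigma<1\}$ was open. The problem that we solve comes from Bayart and Kouroupis \cite{BK}:
\begin{quote}
\emph{Is $P_-$ strongly universal in $\{\frac12<\sigma\le\frac23\}$?}
\end{quote}
The answer is yes. We prove the statement for the whole strip, which also covers sets $K$ that cross the line $\sigma=\frac23$.

\begin{theorem}\label{thm:main}
The function $P_-$ is strongly universal in $\{\frac12<\sigma<1\}$. In particular \eqref{eq:def} holds, for all admissible $f$ and $\varepsilon$, for every compact $K\subset\{\frac12<\sigma\le\frac23\}$ with connected complement.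
\end{theorem}

\begin{theorem}[Sharpness]\label{thm:sharp}
\mbox{}
\begin{enumerate}
\item[(i)] As $T\to\infty$, the random variable $P_-(\frac12+it)/\sqrt{\log\log T}$, with $t$ uniform in $[0,T]$, converges in distribution to the complex Gaussian with density $\pi^{-1}e^{-|z|^2}$. Hence for every $C$ the set $\{t\ge0:|P_-(\frac12+it)|\le C\}$ has density $0$, and universality fails for $K=\{s_0\}$ with $\operatorname{Re}s_0=\frac12$ and $f\equiv1$.
\item[(ii)] Universality fails for $K=\{s_0\}$ with $\operatorname{Re}s_0>1$, and for every nondegenerate segment $K\subset\{\sigma=1\}$, with $f$ a large constant.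
\item[(iii)] Let $\Omega\subset\{\sigma>0\}$ be open, connected, and meet $\{\sigma\ge\frac12\}$. Then $P_-$ is strongly universal in $\Omega$ if and only if it is universal in $\Omega$, if and only if $\Omega\subset\{\frac12<\sigma<1\}$.
\end{enumerate}
\end{theorem}

\begin{theorem}[General coefficients]\label{thm:general}
Let $|b_p|=1$ for all $p$, let $0\le\beta<1$, and suppose that $\sum_{p\le x}b_p\ll_\epsilon x^{\beta+\epsilon}$ for every $\epsilon>0$. Then $\sum_pb_pp^{-s}$, which converges for $\sigma>\beta$, is strongly universal in $\{\frac{1+\beta}2<\sigma<1\}$.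
\end{theorem}

We make no claim about sets $\Omega\subset\{\sigma<\frac12\}$. Theorem~\ref{thm:main} is the case $\beta=0$ of Theorem~\ref{thm:general}, but the alternating signs give a cleaner estimate, which remains useful on the line $\sigma=\frac12$ and is needed for Theorem~\ref{thm:sharp}.

\subsection*{Why one expects this strip}
For finitely many primes, the numbers $p^{-i\tau}$ behave, as $\tau$ varies over a long interval, like independent random points $X_p$ uniformly distributed on the unit circle. One is led to model $P_-(s+i\tau)$ by $\sum_pX_pp^{-s}$; the signs $a_p$ are absorbed into the $X_p$. Two series govern the model. The variance $\sum_pp^{-2\sigma}$ is finite exactly when $\sigma>\frac12$, and then the large primes typically contribute little. The reach $\sum_pp^{-\sigma}$, which bounds the modulus, is infinite exactly when $\sigma\le1$, and then there is room to hit any target by choosing phases. Between the two lines one expects every target to be hit with positive probability, and nothing in the model excludes targets with zeros. So one guesses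 the answer yes, and nothing singles out $\frac23$. The model is faithful, however, only for finitely many primes. For $0\le\tau\le T$, two primes $p,q$ with $|\log(q/p)|$ much smaller than $1/T$ have nearly the same phase, and the primes beyond $T$ must be controlled by cancellation among the coefficients. This is the only role of the signs $a_p$.

Section~\ref{sec:point} carries out the argument for one point. Sections~\ref{sec:mean} and~\ref{sec:dense} supply the two ingredients, a mean square bound for tails and an approximation theorem; Section~\ref{sec:proof} combines them, and Section~\ref{sec:edges} treats the edges of the strip. Throughout, $e(x)=e^{2\pi ix}$, $\pi(x)$ is the number of primes up to $x$, and $dA$ is area measure.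

\section{The case of one point}\label{sec:point}

Fix $s_0=\sigma_0+it_0$ with $\frac12<\sigma_0<1$, a number $z\in\mathbb C$ and $\varepsilon>0$. We show that $|P_-(s_0+i\tau)-z|<4\varepsilon$ on a set of $\tau$ of positive lower density. Put $R_y(s)=\sum_{p>y}a_pp^{-s}$ and $\Sigma(y)=\sum_{p>y}p^{-2\sigma_0}$. We borrow one estimate, a consequence of Lemma~\ref{lem:alt} below:
\begin{equation}\label{eq:borrow}
\limsup_{T\to\infty}\frac1T\int_0^T|R_y(s_0+i\tau)|^2\,d\tau\le8\pi e^2\,\Sigma(y)\qquad(y\ge1).
\end{equation}

\emph{Choosing phases.} We look for $|c_p|=1$ with $\sum_{p\le y}c_pp^{-s_0}$ close to $z$, and proceed greedily. Let $w_0=z$ and $w_n=w_{n-1}-c_{p_n}p_n^{-s_0}$, where $c_{p_n}p_n^{-s_0}$ points in the direction of $w_{n-1}$ (in any direction if $w_{n-1}=0$). Then $|w_n|=\big||w_{n-1}|-p_n^{-\sigma_0}\big|$. If $|w_{n-1}|\ge p_n^{-\sigma_0}$ held for all $n>n_0$, then $|w_n|=|w_{n_0}|-\sum_{n_0<k\le n}p_k^{-\sigma_0}$ would tend to $-\infty$, because $\sigma_0<1$. So $|w_{n-1}|<p_n^{-\sigma_0}$, and hence $|w_n|\le p_n^{-\sigma_0}$, for infinitely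 many $n$. Since $\sigma_0>\frac12$, we can take $y=p_n$ for such an $n$ with both $|w_n|<\varepsilon$ and $\Sigma(y)\le\varepsilon^2/4$.

\emph{Realizing the phases by a shift.} The Kronecker--Weyl theorem states that if $\omega_1,\dots,\omega_m$ are real numbers linearly independent over $\mathbb Q$ and $\Phi$ is Riemann integrable on $\mathbb T^m=(\mathbb R/\mathbb Z)^m$, then $\frac1T\int_0^T\Phi(\tau\omega_1,\dots,\tau\omega_m)\,d\tau\to\int_{\mathbb T^m}\Phi$. It yields the following form of independence: prescribing the phases of the primes up to $y$ does not change the mean square of a sum over larger primes.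

\begin{lemma}\label{lem:steer}
Let $2\le y<Y$, let $\theta_p\in\mathbb R$ for $p\le y$, let $0<\eta<\frac12$, and put $\kappa=(2\eta)^{\pi(y)}$ and
\[
B_T=\Big\{\tau\in[0,T]:\ \operatorname{dist}\Big(\frac{\tau\log p}{2\pi}-\theta_p,\ \mathbb Z\Big)\le\eta\ \text{ for all }p\le y\Big\}.
\]
Then $|p^{-i\tau}-e(-\theta_p)|\le2\pi\eta$ for $\tau\in B_T$ and $p\le y$. As $T\to\infty$, we have $|B_T|/T\to\kappa$ and, for all complex numbers $d_p$,
\[
\frac1T\int_{B_T}\Big|\sum_{y<p\le Y}d_pp^{-i\tau}\Big|^2d\tau\ \to\ \kappa\sum_{y<p\le Y}|d_p|^2 .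
\]
\end{lemma}

\begin{proof}
The first claim holds because $p^{-i\tau}=e(-\tau\log p/2\pi)$ and $e(\cdot)$ is $1$-periodic and $2\pi$-Lipschitz. The numbers $\log p/2\pi$ are linearly independent over $\mathbb Q$: if $\sum k_p\log p=0$ with integers $k_p$, then $\prod p^{k_p}=1$ and all $k_p$ vanish by unique factorization. On the torus with coordinates $(x_p)_{p\le Y}$, let $\chi$ be the indicator of the box $\operatorname{dist}(x_p-\theta_p,\mathbb Z)\le\eta$ $(p\le y)$, and let $\Psi=|\sum_{y<p\le Y}d_pe(-x_p)|^2$. Both $\chi$ and $\chi\Psi$ are bounded and continuous off the boundary of the box, a null set, so they are Riemann integrable. Since $\chi$ and $\Psi$ depend on disjoint sets of coordinates, $\int\chi\Psi=\int\chi\cdot\int\Psi=\kappa\sum|d_p|^2$, by orthonormality of the functions $e(-x_p)$.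
\end{proof}

Define $\theta_p$ by $a_pe(-\theta_p)=c_p$ and take $\eta\le\frac14$ with $2\pi\eta\sum_{p\le y}p^{-1/2}\le\varepsilon$. For $\tau\in B_T$ the sum $\sum_{p\le y}a_pp^{-s_0-i\tau}$ is within $\varepsilon$ of $\sum_{p\le y}c_pp^{-s_0}$, hence within $2\varepsilon$ of $z$.

\emph{The remaining primes.} We need $R_y(s_0+i\tau)$ to be small on a good part of $B_T$. Chebyshev's inequality and \eqref{eq:borrow} bound the proportion of bad $\tau$ by $8\pi e^2\varepsilon^{-2}\Sigma(y)$. This is useless: $\Sigma(y)\ge(2y)^{-2}$, as there is a prime in $(y,2y]$, whereas $\kappa\le2^{-\pi(y)}$, so the bad set could swallow $B_T$. The remedy is a second cut. Now that $\kappa$ is fixed, choose $Y>y$ with $8\pi e^2\varepsilon^{-2}\Sigma(Y)\le\kappa/4$, and write $R_y=Q+R_Y$ with $Q(s)=\sum_{y<p\le Y}a_pp^{-s}$. For $R_Y$, the bound \eqref{eq:borrow} discards a proportion at most $\kappa/4+o(1)$ of $[0,T]$. For the finite sum $Q$, Lemma~\ref{lem:steer} gives a mean square over $B_T$ that carries the factor $\kappa$, so $|Q(s_0+i\tau)|\ge\varepsilon$ on a part of $B_T$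 of measure at most $(\kappa\,\varepsilon^{-2}\Sigma(y)+o(1))T\le(\kappa/4+o(1))T$. A set of measure $(\kappa/2-o(1))T$ survives, and on it $|P_-(s_0+i\tau)-z|<4\varepsilon$.

For general $K$ the scheme is the same. The greedy step must be replaced by an approximation theorem in a function space, and suprema over $K$ must be bounded by area integrals. The estimate \eqref{eq:borrow} is needed in every case, and we prove it first.

\section{The mean square of the tail}\label{sec:mean}

For $|t|\le T$ and primes $p<q$ we have $|p^{-it}-q^{-it}|\le T\log(q/p)$. At such heights the phase $p^{-it}$ therefore moves by at most $1$ as $p$ runs through a \emph{window} $(x,xe^{1/T}]$, and one expects that only the sums of the coefficients over windows matter. A window with $x\le T$ contains at most two integers, so these primes should contribute the diagonal term $\sum p^{-2\sigma}$. A window with $x>T$ may contain many primes, but its alternating sum is $-1$, $0$ or $1$. There are about $T\log2$ disjoint windows in $(x,2x]$, each of size at most $x^{-\sigma}$; if they are nearly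 orthogonal, their mean square is about $Tx^{-2\sigma}$, and summing over dyadic $x>T$ gives $T^{1-2\sigma}$, which tends to $0$ exactly when $\sigma>\frac12$. Plancherel's theorem, applied after a differencing that creates the windows, makes this rigorous.

\begin{lemma}\label{lem:window}
Let $b_p\in\mathbb C$ satisfy $|\sum_{p\le x}b_p|\le C_0x^\gamma$ for $x\ge1$, where $\gamma\ge0$. Then $\sum_pb_pp^{-s}$ converges locally uniformly in $\{\sigma>\gamma\}$. Let $y,T\ge1$, let $R_y(s)=\sum_{p>y}b_pp^{-s}$, and for $v\in\mathbb R$ let $N(v)$ be the number of primes $p>y$ in $(e^v,e^{v+1/T}]$ and $\Delta(v)$ the sum of $b_p$ over these primes. Then $|\Delta(v)|\le4C_0e^{\gamma(v+1)}$, and for $\sigma>\gamma$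
\begin{gather}
\int_{-T}^T|R_y(\sigma+it)|^2\,dt\le8\pi T^2\int_{-\infty}^\infty|\Delta(v)|^2e^{-2\sigma v}\,dv,\label{eq:window}\\
\int_{-\infty}^{\log T}N(v)e^{-2\sigma v}\,dv\le\frac{e^{2\sigma}}T\sum_{y<p\le eT}p^{-2\sigma}.\label{eq:count}
\end{gather}
\end{lemma}

\begin{proof}
Let $A(x)=\sum_{y<p\le x}b_p$. Then $A(x)=0$ for $x\le y$ and $|A(x)|\le2C_0x^\gamma$ for all $x>0$. Partial summation gives
\[
\sum_{y<p\le x}b_pp^{-s}=A(x)x^{-s}+s\int_y^xA(u)u^{-s-1}\,du ,
\]
and as $x\to\infty$ the right side converges uniformly on compact subsets of $\{\sigma>\gamma\}$. With $u=e^v$ the limit reads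
\begin{equation}\label{eq:abel}
\frac{R_y(s)}s=\int_{-\infty}^\infty A(e^v)e^{-sv}\,dv .
\end{equation}
Let $\delta=1/T\le1$. Then $\Delta(v)=A(e^{v+\delta})-A(e^v)$, which gives the bound for $\Delta$. Replacing $v$ by $v+\delta$ in \eqref{eq:abel} gives $e^{s\delta}R_y(s)/s=\int A(e^{v+\delta})e^{-sv}\,dv$, and subtracting \eqref{eq:abel},
\[
\frac{e^{s\delta}-1}s\,R_y(s)=\int_{-\infty}^\infty g(v)e^{-itv}\,dv,\qquad g(v)=\Delta(v)e^{-\sigma v}.
\]
The function $g$ vanishes for $v<\log y-\delta$ and is $O(e^{-(\sigma-\gamma)v})$, so $g\in L^1\cap L^2$. Plancherel's theorem gives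
\[
\int_{-\infty}^\infty\Big|\frac{e^{s\delta}-1}s\Big|^2|R_y(s)|^2\,dt=2\pi\int_{-\infty}^\infty|g(v)|^2\,dv .
\]
The width $\delta=1/T$ is small enough for the weight on the left to stay large on $[-T,T]$: for $|t|\le T$,
\[
\operatorname{Re}\frac{e^{s\delta}-1}{s\delta}=\int_0^1e^{u\sigma\delta}\cos(ut\delta)\,du\ge\cos1>\frac12 .
\]
So the weight is at least $\delta^2/4=1/(4T^2)$ there, and \eqref{eq:window} follows. For \eqref{eq:count}, a prime $p$ is counted by $N(v)$ only when $\log p-\delta\le v<\log p$, and if also $v\le\log T$ then $p\le Te^\delta\le eT$. Each such prime contributes at most $\int_{\log p-\delta}^{\log p}e^{-2\sigma v}\,dv\le\delta e^{2\sigma}p^{-2\sigma}$.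
\end{proof}

\begin{lemma}[Alternating signs]\label{lem:alt}
Let $R_y(s)=\sum_{p>y}a_pp^{-s}$. For all $\sigma>0$, $T\ge1$, $y\ge1$,
\[
\int_{-T}^T|R_y(\sigma+it)|^2\,dt\le8\pi\Big(e^{2\sigma}\,T\sum_{y<p\le eT}p^{-2\sigma}+\frac{T^{2-2\sigma}}{2\sigma}\Big).
\]
\end{lemma}

\begin{proof}
A sum of $a_p$ over consecutive primes lies in $\{-1,0,1\}$. So Lemma~\ref{lem:window} applies with $\gamma=0$, and $|\Delta(v)|^2\le\min(1,N(v))$, since $\Delta(v)=0$ when $N(v)=0$. In \eqref{eq:window} use $|\Delta|^2\le N$ and \eqref{eq:count} for $v\le\log T$, and $|\Delta|^2\le1$ with $\int_{\log T}^\infty e^{-2\sigma v}\,dv=T^{-2\sigma}/(2\sigma)$ for $v>\log T$.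
\end{proof}

For $\frac12<\sigma_0\le\sigma\le1$ the lemma gives
\begin{equation}\label{eq:altunif}
\frac1T\int_{-T}^T|R_y(\sigma+it)|^2\,dt\le8\pi e^2\sum_{p>y}p^{-2\sigma_0}+8\pi T^{1-2\sigma_0},
\end{equation}
and the last term tends to $0$. Applying this with $T+|t_0|$ in place of $T$ proves \eqref{eq:borrow}.

For general coefficients the window sums are no longer bounded. Two bounds compete, the number of integers in the window, about $e^v/T$, and the hypothesis, about $e^{\gamma v}$ with $\gamma$ slightly larger than $\beta$. They cross at $e^v=T^{1/(1-\gamma)}$.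

\begin{lemma}[General coefficients]\label{lem:gen}
Let $b_p$ and $\beta$ be as in Theorem~\ref{thm:general}, and $R_y(s)=\sum_{p>y}b_pp^{-s}$. The series converges locally uniformly in $\{\sigma>\beta\}$. If $\frac{1+\beta}2<\sigma_0<\sigma_1<1$, there are $\vartheta<1$ and $C_1$ such that for all $y,T\ge1$ and $\sigma\in[\sigma_0,\sigma_1]$,
\[
\int_{-T}^T|R_y(\sigma+it)|^2\,dt\le16\pi e^2\,T\sum_{p>y}p^{-2\sigma_0}+C_1T^\vartheta .
\]
\end{lemma}

\begin{proof}
The hypothesis of Lemma~\ref{lem:window} holds for every $\gamma>\beta$, which gives the convergence. Fix $\gamma\in(\beta,1)$ with $\sigma_0>\frac{1+\gamma}2$; then $2\sigma-2\gamma>1-\gamma>0$ for $\sigma\ge\sigma_0$. Let $X=T^{1/(1-\gamma)}\ge T$. By convexity $e^u-1\le(e-1)u$ on $[0,1]$, so the window $(e^v,e^{v+1/T}]$ has length less than $2e^v/T$. We split the integral in \eqref{eq:window} into three ranges.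

For $e^v\le T$ the window has length less than $2$, so $|\Delta|\le N\le2$ and $|\Delta|^2\le2N$. By \eqref{eq:count} the contribution to \eqref{eq:window} is at most $16\pi e^2T\sum_{p>y}p^{-2\sigma_0}$.

For $T<e^v\le X$, counting integers gives $|\Delta(v)|\le1+2e^v/T\le3e^v/T$. The contribution is at most
\[
8\pi T^2\cdot\frac9{T^2}\int_{\log T}^{\log X}e^{(2-2\sigma)v}\,dv\le\frac{72\pi}{2-2\sigma_1}\,X^{2-2\sigma}.
\]

For $e^v>X$ we use $|\Delta(v)|\le4eC_0e^{\gamma v}$. Since $T^2=X^{2-2\gamma}$, the contribution is at most
\[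
8\pi(4eC_0)^2\,T^2\,\frac{X^{2\gamma-2\sigma}}{2\sigma-2\gamma}\le\frac{8\pi(4eC_0)^2}{1-\gamma}\,X^{2-2\sigma}.
\]
Finally $X^{2-2\sigma}\le X^{2-2\sigma_0}=T^\vartheta$ with $\vartheta=\frac{2-2\sigma_0}{1-\gamma}$, and $\vartheta<1$ because $\sigma_0>\frac{1+\gamma}2$.
\end{proof}

\begin{remark}\label{rem:23}
For $P_-$ one could try to use the cancellation only pointwise. Formula \eqref{eq:abel} gives $|R_x(s)|\le|s|x^{-\sigma}/\sigma$, a bound that is small at height $T$ only when $x$ exceeds $T^{1/\sigma}$. If the primes in $(T,x]$ are then handled by counting integers, as in the middle range above, they cost $x^{2-2\sigma}$. With $x=T^{1/\sigma}$ this is $o(T)$ exactly when $\sigma>\frac23$. Lemma~\ref{lem:alt} passes this barrier because it uses the cancellation in every window and in mean square.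
\end{remark}

\section{Approximation by sums over primes with unimodular coefficients}\label{sec:dense}

\begin{proposition}\label{prop:dense}
Let $K\subset\{\frac12<\sigma<1\}$ be compact with connected complement, let $f$ be continuous on $K$ and holomorphic in its interior, and let $\varepsilon>0$, $y_0\ge1$. There are $y\ge y_0$ and numbers $c_p$ with $|c_p|=1$ $(p\le y)$ such that
\[
\sup_{s\in K}\Big|\sum_{p\le y}c_pp^{-s}-f(s)\Big|<\varepsilon .
\]
\end{proposition}

Every prime up to $y$ must occur, with a coefficient of modulus exactly $1$, because a shift can only rotate the terms of $P_-$. At one point the greedy step needed $\sum p^{-\sigma_0}=\infty$. For functions we must be able to travel arbitrarily far in every direction of a Hilbert space, and this is the second hypothesis of the next lemma.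

\begin{lemma}\label{lem:hilbert}
Let $(u_p)$ be vectors in a complex Hilbert space $\mathcal H$, indexed by the primes, with $\sum_p\|u_p\|^2<\infty$ and $\sum_p|\langle u_p,g\rangle|=\infty$ for every $g\ne0$. Then for $h\in\mathcal H$, $\varepsilon>0$, $y_0\ge1$ there are $y\ge y_0$ and $|c_p|=1$ $(p\le y)$ with $\|\sum_{p\le y}c_pu_p-h\|<\varepsilon$.
\end{lemma}

\begin{proof}
We first relax the constraint $|c_p|=1$ to the convex constraint $|\lambda_p|\le1$. For $N\ge1$ let $V_N$ be the set of all sums $\sum_{N<p\le M}\lambda_pu_p$ with $M>N$ and $|\lambda_p|\le1$. It is convex. Suppose that some $h_0$ lies outside its closure. Let $v_0$ be the point of the closure nearest to $h_0$ and $g=h_0-v_0\ne0$; then $\operatorname{Re}\langle v,g\rangle\le\operatorname{Re}\langle v_0,g\rangle$ for all $v\in V_N$ (the Hilbert space form of the Hahn--Banach separation theorem). Choosing $|\lambda_p|=1$ with $\lambda_p\langle u_p,g\rangle=|\langle u_p,g\rangle|$ gives $\sum_{N<p\le M}|\langle u_p,g\rangle|\le\operatorname{Re}\langle v_0,g\rangle$ for all $M$, contrary to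 hypothesis. So $V_N$ is dense in $\mathcal H$ for every $N$.

Next we round the $\lambda_p$ to the unit circle at random; the error is small if only large primes are involved. Choose $N\ge y_0$ with $\sum_{p>N}\|u_p\|^2<\varepsilon^2/4$, and then $v=\sum_{N<p\le M}\lambda_pu_p\in V_N$ with $\|h-\sum_{p\le N}u_p-v\|<\varepsilon/2$. Write $\lambda_p=\rho_pe^{i\alpha_p}$ with $0\le\rho_p\le1$, and let $c_p$ $(N<p\le M)$ be independent random variables equal to $e^{i(\alpha_p\pm\arccos\rho_p)}$ with probability $\frac12$ each. Then $|c_p|=1$, $\mathbb Ec_p=e^{i\alpha_p}\cos(\arccos\rho_p)=\lambda_p$, and $\mathbb E|c_p-\lambda_p|^2=1-\rho_p^2\le1$. The variables $c_p-\lambda_p$ are independent with mean $0$, so the cross terms vanish in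
\[
\mathbb E\Big\|\sum_{N<p\le M}(c_p-\lambda_p)u_p\Big\|^2=\sum_{N<p\le M}(1-\rho_p^2)\|u_p\|^2<\frac{\varepsilon^2}4 .
\]
Some realization has norm less than $\varepsilon/2$. Take it, put $c_p=1$ for $p\le N$, and let $y=M$.
\end{proof}

We now fix the space. Let $U=\{\sigma_0<\sigma<\sigma_1,\ |t|<H\}$ with $\frac12<\sigma_0<\sigma_1<1$, and let $\mathcal H$ be the closure of the polynomials in $L^2(U,dA)$, with $\langle h,g\rangle=\int_Uh\bar g\,dA$. Every entire function belongs to $\mathcal H$, since its Taylor series converges uniformly on $\overline U$. In particular $u_p(s)=p^{-s}$ lies in $\mathcal H$, and $\sum_p\|u_p\|^2\le|U|\sum_pp^{-2\sigma_0}<\infty$ because $\sigma_0>\frac12$.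

\begin{lemma}\label{lem:diverge}
For every $g\in\mathcal H$ with $g\ne0$ we have $\sum_p|\langle u_p,g\rangle|=\infty$.
\end{lemma}

\begin{proof}
Let $F(z)=\int_Ue^{-zs}\overline{g(s)}\,dA(s)$, an entire function with $\langle u_p,g\rangle=F(\log p)$. If $\bar g\,dA$ were a unit mass at one point $s$, we would have $|F(\log p)|=p^{-\sigma}$, as in Section~\ref{sec:point}. In general $F$ oscillates and may be small at many of the points $\log p$. We show that $F$ is sometimes large, that a large value persists on an interval, and that the interval contains many points $\log p$. Put $C_0=\int_U|g|\,dA$, which is finite by the Cauchy--Schwarz inequality, put $B=\sup_U|s|$, and fix $\sigma'\in(\sigma_1,1)$.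

\emph{Step 1: $|F(x)|\ge e^{-\sigma'x}$ for arbitrarily large $x>0$.} Suppose not. Then $|F(x)|\ll e^{-\sigma'x}$ on $[0,\infty)$, and $L(w)=\int_0^\infty F(x)e^{xw}\,dx$ is holomorphic in $\{\operatorname{Re}w<\sigma'\}$. For $\operatorname{Re}w<\sigma_0$ we have $|e^{-x(s-w)}|\le e^{-x(\sigma_0-\operatorname{Re}w)}$ on $U$, so Fubini's theorem applies and
\[
L(w)=\mathcal C(w):=\int_U\frac{\overline{g(s)}}{s-w}\,dA(s).
\]
The function $\mathcal C$ is holomorphic off $\overline U$, and $|\mathcal C(w)|\le C_0/\operatorname{dist}(w,U)\to0$ as $w\to\infty$. The open set $W=\{\operatorname{Re}w<\sigma'\}\setminus\overline U$ is connected: it is the union of four convex sets, namely the parts of the half-plane with $\operatorname{Re}w<\sigma_0$, with $\operatorname{Im}w>H$, with $\operatorname{Im}w<-H$ and with $\operatorname{Re}w>\sigma_1$, and the first and the last each meet the two middle ones. By the identity theorem $L=\mathcal C$ on $W$. Since $\overline U$ lies in the domain of $L$ (here $\sigma'>\sigma_1$ is used), $L$ and $\mathcal C$ glue to an entire function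 that tends to $0$ at infinity. By Liouville's theorem it vanishes. For $|w|>B$ we have $0=\mathcal C(w)=-\sum_{k\ge0}w^{-k-1}\int_Us^k\bar g\,dA$, so $g$ is orthogonal to all polynomials, and $g=0$ by the definition of $\mathcal H$. This is a contradiction.

\emph{Step 2: a large value persists.} Let $x$ be large with $|F(x)|\ge e^{-\sigma'x}$, and let $I=[x-1,x+1]$. A polynomial of degree $n$ cannot fall from its maximum on $I$ faster than at rate $n^2$, so we compare $F$ with a polynomial of low degree. Since $|F^{(k)}(x)|\le C_0B^k$, the Taylor polynomial $q$ of $F$ at $x$ of degree $n=\lceil x\rceil$ satisfies on $I$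
\[
|F-q|\le C_0\sum_{k>n}\frac{B^k}{k!}\le C_0e^B\frac{B^{n+1}}{(n+1)!}\le C_0e^B\Big(\frac{eB}{n+1}\Big)^{n+1}\le C_0e^Be^{-2x}
\]
as soon as $n+1\ge e^3B$. Let $m=\max_I|q|=|q(\xi)|$ with $\xi\in I$; then $m\ge|q(x)|=|F(x)|\ge e^{-\sigma'x}$. Markov's inequality states that a real polynomial of degree at most $n$ satisfies $\max_I|r'|\le n^2\max_I|r|$ on an interval $I$ of length $2$. It extends to $q$: given $u_0\in I$, apply it to $r(u)=\operatorname{Re}(e^{i\alpha}q(u))$ with $\alpha$ chosen so that $r'(u_0)=|q'(u_0)|$. Thus $|q'|\le n^2m$ on $I$, and $|q|\ge m/2$ at the points of $I$ within $\frac1{2n^2}$ of $\xi$. Let $\ell=\frac1{8x^2}$, so that $\ell\le\frac1{2n^2}$ because $n\le2x$. At least one of $[\xi-\ell,\xi]$, $[\xi,\xi+\ell]$ lies in $I$; call it $J=[a,a+\ell]$. For large $x$,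
\[
|F|\ge\tfrac12e^{-\sigma'x}-C_0e^Be^{-2x}\ge\tfrac14e^{-\sigma'x}\quad\text{on }J .
\]

\emph{Step 3: counting primes.} The interval $[e^a,e^{a+\ell}]$ has relative length about $x^{-2}$, so we need an error term. The prime number theorem with de la Vall\'ee Poussin's error term states $\pi(z)=\int_2^z\frac{du}{\log u}+O(ze^{-c\sqrt{\log z}})$ for some $c>0$. Since $x-1\le a<a+\ell\le x+1\le2x$,
\[
\int_{e^a}^{e^{a+\ell}}\frac{du}{\log u}\ge\frac{e^a\ell}{a+\ell}\ge\frac{e^{x-1}}{16x^3},
\]
while the error terms are $O(e^xe^{-c\sqrt{x-1}})=o(e^x/x^3)$. As $16e<100$, at least $e^x/(100x^3)$ primes have $\log p\in J$ when $x$ is large. Therefore $\sum_p|F(\log p)|\ge e^{(1-\sigma')x}/(400x^3)$ for arbitrarily large $x$, and the right side is unbounded because $\sigma'<1$.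
\end{proof}

To return to uniform estimates, let $K\subset U$ be compact and $r=\operatorname{dist}(K,\mathbb C\setminus U)>0$. If $h$ is holomorphic near $\overline U$, the mean value property and the Cauchy--Schwarz inequality give $|h(s)|^2\le\frac1{\pi r^2}\int_{|w-s|<r}|h|^2\,dA$ for $s\in K$, hence
\begin{equation}\label{eq:submean}
\sup_{s\in K}|h(s)|^2\le\frac1{\pi r^2}\int_U|h(w)|^2\,dA(w).
\end{equation}

\begin{proof}[Proof of Proposition~\ref{prop:dense}]
Mergelyan's theorem states that, for $K$ compact with connected complement, every $f$ continuous on $K$ and holomorphic in its interior is a uniform limit of polynomials on $K$. This is the only use of the hypothesis on the complement. Take a polynomial $h$ with $\sup_K|f-h|<\varepsilon/2$ and a rectangle $U\supset K$ as above. Lemmas~\ref{lem:hilbert} and~\ref{lem:diverge} give $y\ge y_0$ and $|c_p|=1$ with $\|\sum_{p\le y}c_pu_p-h\|<\sqrt\pi\,r\varepsilon/2$. By \eqref{eq:submean} the entire function $\sum_{p\le y}c_pp^{-s}-h(s)$ is less than $\varepsilon/2$ in modulus on $K$.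
\end{proof}

\section{Universality in the strip}\label{sec:proof}

The next proposition isolates what the argument requires of the coefficients: modulus $1$, and tails that are small in mean square.

\begin{proposition}\label{prop:criterion}
Let $|b_p|=1$ for all $p$ and $\frac12\le\alpha<1$. Suppose that $D(s)=\sum_pb_pp^{-s}$ converges locally uniformly in $\{\sigma>\alpha\}$ and that, whenever $\alpha<\sigma_0<\sigma_1<1$, the tails $R_y(s)=\sum_{p>y}b_pp^{-s}$ satisfy
\[
E(y):=\limsup_{T\to\infty}\ \sup_{\sigma_0\le\sigma\le\sigma_1}\ \frac1T\int_{-T}^T|R_y(\sigma+it)|^2\,dt\ \to\ 0\qquad(y\to\infty).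
\]
Then $D$ is strongly universal in $\{\alpha<\sigma<1\}$.
\end{proposition}

\begin{proof}
Let $K$, $f$, $\varepsilon$ be as in Definition~\ref{def:univ}, with $K\subset\{\alpha<\sigma<1\}$. Choose $U=\{\sigma_0<\sigma<\sigma_1,\ |t|<H\}\supset K$ with $\alpha<\sigma_0<\sigma_1<1$, let $r$ be as in \eqref{eq:submean}, and put $\Lambda=|U|/(\pi r^2\varepsilon^2)$, where $|U|=2H(\sigma_1-\sigma_0)$. The parameters are chosen in the order $y_0$, $y$, $\eta$, $Y$.

\emph{The primes $p\le y$.} Choose $y_0\ge2$ with $\Lambda\sum_{p>y_0}p^{-2\sigma_0}\le\frac14$. Take $y\ge y_0$ and $(c_p)_{p\le y}$ from Proposition~\ref{prop:dense}. Since $|b_p|=|c_p|=1$, there are real $\theta_p$ with $b_pe(-\theta_p)=c_p$. Take $\eta\le\frac14$ with $2\pi\eta\sum_{p\le y}p^{-1/2}\le\varepsilon$, and let $B_T$ and $\kappa>0$ be as in Lemma~\ref{lem:steer}. For $\tau\in B_T$ and $s\in K$ we have $|b_pp^{-s-i\tau}-c_pp^{-s}|\le2\pi\eta p^{-1/2}$, so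
\begin{equation}\label{eq:head}
\sup_{s\in K}\Big|\sum_{p\le y}b_pp^{-s-i\tau}-f(s)\Big|<2\varepsilon\qquad(\tau\in B_T).
\end{equation}
Choose $Y>y$ with $\Lambda E(Y)\le\kappa/4$, and write $D(s)=\sum_{p\le y}b_pp^{-s}+Q(s)+R_Y(s)$ with $Q(s)=\sum_{y<p\le Y}b_pp^{-s}$.

\emph{The primes $y<p\le Y$.} For fixed $w\in U$, Lemma~\ref{lem:steer} with $d_p=b_pp^{-w}$ shows that $\frac1T\int_{B_T}|Q(w+i\tau)|^2\,d\tau$ tends to $\kappa\sum_{y<p\le Y}p^{-2\operatorname{Re}w}\le\kappa\sum_{p>y_0}p^{-2\sigma_0}$. These averages are bounded by $\pi(Y)^2$, so we may integrate over $U$ by bounded convergence. With \eqref{eq:submean} and Chebyshev's inequality,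
\[
\frac1T\Big|\Big\{\tau\in B_T:\sup_{s\in K}|Q(s+i\tau)|\ge\varepsilon\Big\}\Big|\le\frac1{\pi r^2\varepsilon^2}\int_U\frac1T\int_{B_T}|Q(w+i\tau)|^2\,d\tau\,dA(w)\le\frac\kappa4+o(1).
\]

\emph{The primes $p>Y$.} For $w=\sigma+it\in U$ and $\tau\in[0,T]$ the ordinate $t+\tau$ lies in $[-T-H,T+H]$. Hence
\[
\int_0^T\!\!\int_U|R_Y(w+i\tau)|^2\,dA(w)\,d\tau\le2H\int_{\sigma_0}^{\sigma_1}\!\!\int_{-T-H}^{T+H}|R_Y(\sigma+iu)|^2\,du\,d\sigma\le|U|\,(T+H)\big(E(Y)+o(1)\big),
\]
where the uniformity in $\sigma$ is used. By \eqref{eq:submean} and Chebyshev's inequality, the set of $\tau\in[0,T]$ with $\sup_K|R_Y(s+i\tau)|\ge\varepsilon$ has measure at most $(\Lambda E(Y)+o(1))T\le(\frac\kappa4+o(1))T$.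

\emph{Conclusion.} Since $|B_T|=(\kappa+o(1))T$, removing the two exceptional sets leaves a subset of $B_T$ of measure at least $(\frac\kappa2-o(1))T$. On it \eqref{eq:head} gives $\sup_{s\in K}|D(s+i\tau)-f(s)|<4\varepsilon$. The lower density is at least $\kappa/2>0$, and $\varepsilon$ was arbitrary.
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:main} and~\ref{thm:general}]
For $P_-$ take $\alpha=\frac12$: by \eqref{eq:altunif}, $E(y)\le8\pi e^2\sum_{p>y}p^{-2\sigma_0}\to0$. For Theorem~\ref{thm:general} take $\alpha=\frac{1+\beta}2$, which satisfies $\alpha\ge\frac12$ and $\beta<\alpha<1$: by Lemma~\ref{lem:gen}, the series converges for $\sigma>\beta$ and $E(y)\le16\pi e^2\sum_{p>y}p^{-2\sigma_0}\to0$.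
\end{proof}

Some cancellation hypothesis is indispensable in Theorem~\ref{thm:general}: for $b_p\equiv1$ the series diverges at every real point of the strip. No step referred to zeros of $f$, which is why the conclusion is strong universality.

\section{The edges of the strip}\label{sec:edges}

\subsection*{The line $\sigma=\frac12$}
Here the variance in the random model is $\sum1/p$, which diverges; by Mertens' theorem $\sum_{p\le x}1/p=\log\log x+O(1)$. So $|P_-(\frac12+it)|$ should typically have size $\sqrt{\log\log T}$ and rarely come near a fixed value. To prove this we replace $P_-$ by a sum over $p\le y$. The length $y$ must be so small that every fixed power $y^j$ is $o(T)$, which makes all moments computable, and so large that the primes in $(y,eT]$ carry a negligible part of the variance. The choice $y=T^{1/\log\log T}$ meets both demands.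

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(i)]
Let $\mathcal L=\log\log T$, $y=T^{1/\mathcal L}$, $S(t)=\sum_{p\le y}a_pp^{-1/2-it}$ and $V=\sum_{p\le y}1/p$. Since $\log\log y=\mathcal L-\log\mathcal L$, Mertens' theorem gives $V\sim\mathcal L$ and $\sum_{y<p\le eT}1/p=\log\mathcal L+O(1)$. Lemma~\ref{lem:alt} with $\sigma=\frac12$ yields
\begin{equation}\label{eq:L2close}
\frac1T\int_0^T\big|P_-(\tfrac12+it)-S(t)\big|^2dt\le8\pi\Big(e\sum_{y<p\le eT}\frac1p+1\Big)=o(\mathcal L).
\end{equation}
Let $W_T=P_-(\frac12+it)/\sqrt{\mathcal L}$ and $Z_T=S(t)/\sqrt{\mathcal L}$ with $t$ uniform in $[0,T]$, and let $G$ have density $\pi^{-1}e^{-|z|^2}$. Convergence in distribution can be tested on bounded Lipschitz functions $\phi$, and $|\mathbb E\phi(W_T)-\mathbb E\phi(Z_T)|\ll(\mathbb E|W_T-Z_T|^2)^{1/2}\to0$ by \eqref{eq:L2close}. So it suffices to show that $Z_T$ converges to $G$.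

\emph{Moments.} Fix $k,l\ge0$. Expanding the powers,
\[
\frac1T\int_0^TS^k\,\overline S^{\,l}\,dt=\sum\frac{a_{q_1}\cdots a_{q_k}a_{q_1'}\cdots a_{q_l'}}{\sqrt{mm'}}\cdot\frac1T\int_0^T\Big(\frac m{m'}\Big)^{-it}dt ,
\]
where the sum is over primes $q_i,q_j'\le y$ and $m=q_1\cdots q_k$, $m'=q_1'\cdots q_l'$. If $m\ne m'$, the average of $(m/m')^{-it}$ is at most $2/(T|\log(m/m')|)$ in modulus, and $|\log(m/m')|\ge1/\max(m,m')\ge y^{-\max(k,l)}$, because $\log(m/m')\ge1-m'/m\ge1/m$ for integers $m>m'$. There are at most $y^{k+l}$ terms, so together they contribute at most $2y^{2(k+l)}/T=o(1)$. If $m=m'$, unique factorization shows that $k=l$ and that the two tuples are permutations of each other, so the product of the signs is $1$. These terms sum to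
\[
\mathcal D_k=\sum_{q_1,\dots,q_k\le y}\frac{r(q_1\cdots q_k)}{q_1\cdots q_k},
\]
where $r(m)$ is the number of ordered $k$-tuples of primes with product $m$. We have $r\le k!$, with equality when the $q_i$ are distinct. Tuples with a repetition do not exist for $k\le1$, and for $k\ge2$ the sum of $1/(q_1\cdots q_k)$ over them is at most $\binom k2V^{k-2}\sum_pp^{-2}$. Hence $\mathcal D_k=k!\,V^k$ for $k\le1$ and $\mathcal D_k=k!\,V^k+O_k(V^{k-2})$ for $k\ge2$; for instance $\mathcal D_2=2V^2-\sum_{p\le y}p^{-2}$. Dividing by $\mathcal L^{(k+l)/2}$, we find $\mathbb E[Z_T^k\overline{Z_T}^{\,l}]\to\delta_{kl}\,k!$. In polar coordinates, $\mathbb E[G^k\overline G^{\,l}]=\delta_{kl}\int_0^\infty2\rho^{2k+1}e^{-\rho^2}d\rho=\delta_{kl}\,k!$.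

\emph{The limit law.} For $\lambda\in\mathbb C$, each moment of $\operatorname{Re}(\lambda Z_T)=\frac12(\lambda Z_T+\overline{\lambda Z_T})$ is a fixed linear combination of the mixed moments, so it converges to the corresponding moment of $\operatorname{Re}(\lambda G)$, a real Gaussian of mean $0$ and variance $|\lambda|^2/2$. A real Gaussian is determined by its moments, and the method of moments states that convergence of all moments to those of such a law implies convergence in distribution. Therefore $\mathbb Ee^{i\operatorname{Re}(\lambda Z_T)}\to\mathbb Ee^{i\operatorname{Re}(\lambda G)}$ for every $\lambda$. These are the characteristic functions on $\mathbb C=\mathbb R^2$, and their pointwise convergence gives $Z_T\to G$ in distribution.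

\emph{Consequences.} Fix $C$ and let $E_C=\{t\ge0:|P_-(\frac12+it)|\le C\}$. Given $\epsilon>0$, we have $C\le\epsilon\sqrt{\mathcal L}$ for large $T$. Convergence in distribution gives $\limsup\mathbb P(W_T\in F)\le\mathbb P(G\in F)$ for closed $F$, so
\[
\limsup_{T\to\infty}\frac{|E_C\cap[0,T]|}T\le\int_{|z|\le\epsilon}\pi^{-1}e^{-|z|^2}dA(z)\le\epsilon^2 .
\]
Thus $E_C$ has density $0$. Let $s_0=\frac12+it_0$. If $|P_-(s_0+i\tau)-1|<\frac12$, then $t_0+\tau<0$ or $t_0+\tau\in E_{3/2}$. The set of such $\tau\in[0,T]$ has measure at most $|t_0|+|E_{3/2}\cap[0,T+|t_0|]|=o(T)$, so \eqref{eq:def} is false for $K=\{s_0\}$, $f\equiv1$, $\varepsilon=\frac12$.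
\end{proof}

\subsection*{The line $\sigma=1$ and beyond}
To the right of the line the series is bounded. On the line itself $\sum1/p$ diverges and the triangle inequality gives nothing at a point. Averaging along a segment against a smooth weight $\varphi$ damps the term of $p$ by $(\log p)^{-2}$ and restores absolute convergence. The weight plays the part of a direction $g$ for which the divergence in Lemma~\ref{lem:diverge} breaks down.

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(ii)]
If $\sigma=\operatorname{Re}s_0>1$, then $|P_-(s_0+i\tau)|\le\sum_pp^{-\sigma}$ for all $\tau$. With $M=1+\sum_pp^{-\sigma}$ we have $|P_-(s_0+i\tau)-M|\ge1$ for all $\tau$, so for $f\equiv M$ and $\varepsilon=1$ the set in \eqref{eq:def} is empty.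

Let $K=\{1+iu:u_1\le u\le u_2\}$ with $u_1<u_2$. Let $\varphi(u)=c(u-u_1)^3(u_2-u)^3$ on $[u_1,u_2]$ and $\varphi=0$ elsewhere, with $c$ such that $\int\varphi=1$. Then $\varphi\ge0$ and $\varphi\in C^2(\mathbb R)$, and two integrations by parts show that $\hat\varphi(\xi)=\int\varphi(u)e^{-iu\xi}\,du$ satisfies $|\hat\varphi(\xi)|\le\xi^{-2}\int|\varphi''|$. The series for $P_-$ converges uniformly on $K+i\tau$, so for every $\tau$
\[
\Big|\int P_-(1+i\tau+iu)\varphi(u)\,du\Big|=\Big|\sum_pa_pp^{-1-i\tau}\hat\varphi(\log p)\Big|\le C_\varphi:=\sum_p\frac{|\hat\varphi(\log p)|}p ,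
\]
and $C_\varphi<\infty$ because $\sum_{n\ge2}1/(n\log^2n)$ converges. If $|P_-(s+i\tau)-M|<1$ on $K$ for a constant $M>0$, then integrating against $\varphi$ gives $M\le1+C_\varphi$. So for $f\equiv2+C_\varphi$ and $\varepsilon=1$ the set in \eqref{eq:def} is empty.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(iii)]
If $\Omega\subset\{\frac12<\sigma<1\}$, then $P_-$ is strongly universal in $\Omega$ by Theorem~\ref{thm:main}, and strong universality implies universality. It remains to show that universality fails when $\Omega\not\subset\{\frac12<\sigma<1\}$. Then $\Omega$ contains a point with $\sigma\ge1$ or a point with $\sigma\le\frac12$. In the first case $\Omega$, being open, contains a point $s_0$ with $\operatorname{Re}s_0>1$, and (ii) applies. In the second case the real parts of the points of the connected set $\Omega$ form an interval that meets both $(0,\frac12]$ and $[\frac12,\infty)$, so $\Omega$ contains a point $s_0$ with $\operatorname{Re}s_0=\frac12$, and (i) applies. In both cases $K=\{s_0\}$ has connected complement and $f$ is a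 nonzero constant, so universality itself fails.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BK}
Fr\'ed\'eric Bayart and Athanasios Kouroupis,
\emph{On universality of general Dirichlet series},
arXiv:2402.00656 (2024).

\end{thebibliography}
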